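\title{Normal local rings in which the limit closure of a parameter ideal is the maximal ideal}

\begin{abstract}
If $(A,\mathfrak m)$ is a Cohen--Macaulay local ring and the limit closure of a parameter ideal equals $\mathfrak m$, then $A$ is regular. We show that this fails for complete normal local rings in every dimension $n\ge 3$: every complete regular local ring $R$ of dimension $n$ has module-finite normal extensions $A$ that are not regular and in which the limit closure of a regular system of parameters of $R$ is the maximal ideal. Every multiplicity $d\ge3$ occurs, and every depth from $2$ to $n-1$ occurs. There are no such rings in dimension at most $2$. The condition on the limit closure is translated into a condition on the free summands of $A$ over $R$, and the examples are rings of global functions on a regular divisor in a family of curves of positive genus.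
\end{abstract}

\section{Introduction}

All rings are commutative and Noetherian, and a local ring $(A,\mathfrak m)$ is a Noetherian ring with unique maximal ideal $\mathfrak m$. Let $(A,\mathfrak m)$ be a local ring of dimension $n$ and let $\boldsymbol z=z_1,\dots,z_n$ be a system of parameters. The \emph{limit closure} of the parameter ideal $\boldsymbol zA$ is
\begin{equation}\label{eq:def}
(\boldsymbol zA)^{\lim}=\bigl\{x\in A \;\big|\; x\,z_1^j\cdots z_n^j\in (z_1^{j+1},\dots,z_n^{j+1})A \text{ for } j\gg 0\bigr\}.
\end{equation}
If the condition holds for one $j$, multiplication by $z_1\cdots z_n$ gives it for $j+1$. So $(\boldsymbol zA)^{\lim}$ is the union of an increasing chain of ideals that begins with $\boldsymbol zA$. The formula \eqref{eq:def} makes sense for any sequence in any ring, and we use it in that generality when convenient. The top local cohomology module is the direct limit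
\[
H^n_{\boldsymbol zA}(A)=\varinjlim_j A/(z_1^j,\dots,z_n^j)A
\]
with transition maps given by $z_1\cdots z_n$, and the class of $x$ at stage $j$ is written $[x/(z_1\cdots z_n)^j]$. Thus $(\boldsymbol zA)^{\lim}/\boldsymbol zA$ is the kernel of the natural map from Koszul to local cohomology,
\[
H^n(\boldsymbol z;A)=A/\boldsymbol zA\longrightarrow H^n_{\boldsymbol zA}(A),\qquad 1\longmapsto [1/(z_1\cdots z_n)].
\]

The limit closure absorbs the coefficients of relations among the parameters:
\begin{equation}\label{eq:relation}
z_1a_1+\dots+z_na_n=0\quad\Longrightarrow\quad a_1,\dots,a_n\in(\boldsymbol zA)^{\lim}.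
\end{equation}
Indeed $a_1z_1\cdots z_n=-\sum_{i\ge2}a_iz_i\cdot z_2\cdots z_n\in(z_2^2,\dots,z_n^2)A$, and the other $a_i$ follow by renumbering. When $\boldsymbol z$ is a regular sequence there is nothing to absorb:
\begin{equation}\label{eq:regseq}
\boldsymbol z \text{ a regular sequence in a local ring } A\quad\Longrightarrow\quad(\boldsymbol zA)^{\lim}=\boldsymbol zA .
\end{equation}
To see this, recall that in a local ring a regular sequence stays regular when its terms are permuted or replaced by powers. If $w_2,\dots,w_n$ are powers of $z_2,\dots,z_n$ and $z_1^j(x-az_1)\in(w_2,\dots,w_n)$, then $x\in(z_1,w_2,\dots,w_n)$, because $z_1$ is a nonzerodivisor modulo $w_2,\dots,w_n$. Applying this to $z_1,z_2,\dots,z_n$ in turn removes the factors $z_i^j$ from \eqref{eq:def} one at a time.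

So the quotient $(\boldsymbol zA)^{\lim}/\boldsymbol zA$ measures how far $\boldsymbol z$ is from a regular sequence. We are interested in the largest proper value, $(\boldsymbol zA)^{\lim}=\mathfrak m$. It is taken when $A$ is regular and $\boldsymbol z$ generates $\mathfrak m$, and by \eqref{eq:regseq} it is taken by no other Cohen--Macaulay ring. Outside the Cohen--Macaulay case there is an easy graded example.

\begin{example}\label{ex:real}
Let $A=\mathbb R[x,y,ix,iy]\subset\mathbb C[x,y]$, the ring of complex polynomials with real constant term, with parameters $x,y$. The relation $x\cdot(iy)+y\cdot(-ix)=0$ and \eqref{eq:relation} put $ix$ and $iy$ in the limit closure. The element $1$ is not in it, because $(xy)^j\notin(x^{j+1},y^{j+1})$ even in $\mathbb C[x,y]$. Hence $(x,y)^{\lim}$ is the homogeneous maximal ideal $(x,y,ix,iy)$. The ring is not normal: $i=ix/x$ is integral over $A$ and does not lie in $A$.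
\end{example}

This leads to the following question, taken from the paper of Ma, Singh and Walther \cite{MSW}.

\medskip\noindent\textbf{Question.} \emph{Is there a non-regular complete normal local ring $(A,\mathfrak m)$ with a system of parameters $\boldsymbol z$ such that $(\boldsymbol zA)^{\lim}=\mathfrak m$?}\medskip

The first cases suggest a negative answer. The normalization of the ring in Example~\ref{ex:real} is the regular ring $\mathbb C[x,y]$; normal rings of dimension at most $2$ are Cohen--Macaulay and so give nothing; and, as we show below, normal double covers of a regular ring give nothing either. The answer is nevertheless yes, starting with triple covers in dimension $3$.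

Throughout, $(R,\mathfrak n,k)$ is a complete regular local ring of dimension $n$. Whenever $R$ is in play, $\boldsymbol z=z_1,\dots,z_n$ is a regular system of parameters of $R$, that is, a minimal generating set of $\mathfrak n$. There is no restriction on the characteristic of $R$ or on $k$. For an $\mathfrak m$-primary ideal $I$ of a local ring $A$ of dimension $n$, the multiplicity is $e(I;A)=\lim_{t\to\infty} n!\,\ell(A/I^t)/t^n$, and $e(A)=e(\mathfrak m;A)$.

\begin{theorem}\label{thm:plane}
Let $n\ge 3$, let $R$ and $\boldsymbol z$ be as above, and let $d\ge 3$. Put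
\[
G=\begin{cases}y_1^d+y_2^d+y_3^d & \text{if } \operatorname{char}k\nmid d,\\ y_1^{d-1}y_2+y_2^{d-1}y_3+y_3^d & \text{if }\operatorname{char}k\mid d,\end{cases}
\]
\[
X=\operatorname{Proj}R[y_1,y_2,y_3]/(G,\;z_1y_1+z_2y_2+z_3y_3).
\]
Then $A=H^0(X,\mathcal O_X)$ is a complete normal local domain of dimension $n$ with residue field $k$, module-finite over $R$ of rank $d$. It is not Cohen--Macaulay, hence not regular, it has multiplicity $e(A)=d$, and $(\boldsymbol zA)^{\lim}=\mathfrak m_A$.
\end{theorem}

For $R=k[[z_1,z_2,z_3]]$ with $\operatorname{char}k\ne3$ and $d=3$, the ring $A$ is the integral closure of $R$ in the field $\operatorname{Frac}(R)(u)$, where $z_3^3(u^3+1)=(z_1u+z_2)^3$; Section~\ref{sec:cubic} treats this case by hand. The second theorem describes the range of the phenomenon.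

\begin{theorem}\label{thm:range}
\begin{enumerate}
\item[(1)] For every $R,\boldsymbol z$ with $n\ge3$ and every $3\le d\le n$ there is a non-regular complete normal local domain $A$, finite over $R$ of rank $d$ with residue field $k$, such that $(\boldsymbol zA)^{\lim}=\mathfrak m_A$, $e(A)=d$ and $\operatorname{depth}A=n-d+2$. So all depths $2,\dots,n-1$ occur.
\item[(2)] If $(A,\mathfrak m)$ is a Cohen--Macaulay local ring with a system of parameters $\boldsymbol z$ and $(\boldsymbol zA)^{\lim}=\mathfrak m$, then $A$ is regular. In particular a normal local ring of dimension at most $2$ with $(\boldsymbol zA)^{\lim}=\mathfrak m$ is regular. So the bounds $n\ge3$ and $\operatorname{depth}A\le n-1$ are sharp.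
\item[(3)] Let $(A,\mathfrak m)$ be a complete normal local ring of dimension $n$ with a system of parameters $\boldsymbol z$. Assume that $A$ contains a field, or that $A$ has mixed characteristic $(0,p)$ and $z_1=p$. Then $A$ is finite over a complete regular local ring $R$ with regular system of parameters $\boldsymbol z$ and the same residue field, and $(\boldsymbol zA)^{\lim}=\mathfrak m$ if and only if $A\cong R\oplus M$ as $R$-modules with $M$ having no nonzero free direct summand. If this holds and $A$ is not regular, then $e(\boldsymbol zA;A)\ge3$. Every value $\ge 3$ occurs in every dimension $\ge3$.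
\end{enumerate}
\end{theorem}

Section~\ref{sec:criterion} computes the limit closure from the $R$-linear maps $A\to R$ and proves parts (2) and (3) of Theorem~\ref{thm:range}, apart from the last sentence of (3). What remains is to build a normal ring with a prescribed kind of module structure over $R$. Section~\ref{sec:cubic} does this in the smallest case, Section~\ref{sec:construction} gives the general construction (Theorem~\ref{thm:construction}), and Section~\ref{sec:families} applies it to plane curves and to curves of genus one.

\section{Limit closure and free summands}\label{sec:criterion}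

The definition \eqref{eq:def} involves infinitely many ideal memberships. Over a complete regular ring, Matlis duality replaces them by a single condition on linear forms. Put
\[
E=H^n_{\mathfrak n}(R),\qquad \varepsilon=[1/(z_1\cdots z_n)]\in E .
\]
By \eqref{eq:regseq}, $\operatorname{ann}_R(\varepsilon)=(\boldsymbol zR)^{\lim}=\mathfrak n$. We use three standard facts. Since $R$ is regular, $E$ is the injective hull of $k$. It is a cogenerator: for each nonzero element $w$ of an $R$-module $W$ there is an $R$-linear map $W\to E$ that does not kill $w$. Since $R$ is complete, $\operatorname{Hom}_R(E,E)=R$.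

\begin{proposition}\label{prop:criterion}
Let $A$ be a module-finite $R$-algebra with $R\to A$ injective. Then
\[
(\boldsymbol zA)^{\lim}=\{x\in A \mid \varphi(x)\in\mathfrak n\text{ for all }\varphi\in\operatorname{Hom}_R(A,R)\}.
\]
If $A\cong R^f\oplus M$ as $R$-modules and $M$ has no nonzero free direct summand, then $\ell_R\bigl(A/(\boldsymbol zA)^{\lim}\bigr)=f$.
\end{proposition}

\begin{proof}
Tensor products commute with direct limits, so $H^n_{\boldsymbol zA}(A)=A\otimes_RE$, and $(\boldsymbol zA)^{\lim}$ is the set of $x$ with $x\otimes \varepsilon=0$. Since $E$ is a cogenerator, $x\otimes \varepsilon=0$ if and only if $\psi(x\otimes \varepsilon)=0$ for all $\psi\in\operatorname{Hom}_R(A\otimes_R E,E)$. By adjunction and completeness,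
\[
\operatorname{Hom}_R(A\otimes_R E,E)=\operatorname{Hom}_R(A,\operatorname{Hom}_R(E,E))=\operatorname{Hom}_R(A,R),
\]
where $\varphi\colon A\to R$ corresponds to $\psi(x\otimes w)=\varphi(x)w$. Hence $x\otimes \varepsilon=0$ if and only if $\varphi(x)\in\operatorname{ann}_R(\varepsilon)=\mathfrak n$ for all $\varphi$.

Now let $A\cong R^f\oplus M$. A map $M\to R$ whose image is not contained in $\mathfrak n$ is onto, hence splits off a copy of $R$ from $M$. So all maps $M\to R$ have image in $\mathfrak n$, and every $\varphi\colon A\to R$ sends $\mathfrak n^{\oplus f}\oplus M$ into $\mathfrak n$. The coordinate projections $A\to R^f\to R$ show that no other element has this property. Thus $A/(\boldsymbol zA)^{\lim}\cong k^f$.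
\end{proof}

In particular $1\notin(\boldsymbol zA)^{\lim}$ exactly when some $\varphi(1)$ is a unit, that is, when $R\to A$ splits as a map of $R$-modules. The direct summand theorem says that this is always so; we do not use it, since the splitting has a short direct proof for the rings constructed below.

The next lemma collects the invariants of $A$ that can be read from its $R$-module structure.

\begin{lemma}\label{lem:finite}
Let $(A,\mathfrak m)$ be a local domain that contains $R$, is module-finite over $R$, and has residue field $k$. Then:
\begin{enumerate}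
\item[(a)] $(\boldsymbol zA)^{\lim}=\mathfrak m$ if and only if $A\cong R\oplus M$ with $M$ having no nonzero free direct summand;
\item[(b)] $e(\boldsymbol zA;A)=\operatorname{rank}_RA$;
\item[(c)] $\operatorname{depth}A=\operatorname{depth}_RA$, and $A$ is Cohen--Macaulay if and only if it is free over $R$.
\end{enumerate}
\end{lemma}

\begin{proof}
Since the residue fields agree, lengths of $A$-modules over $A$ and over $R$ are equal. So an ideal $J$ equals $\mathfrak m$ if and only if $\ell_R(A/J)=1$.

(a) If $A\cong R\oplus M$ as stated, Proposition~\ref{prop:criterion} gives length $1$. Conversely, split off from $A$ a free summand $R^f$ of largest rank; the complement $M$ has no nonzero free summand, and Proposition~\ref{prop:criterion} gives $f=\ell_R(A/\mathfrak m)=1$.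

(b) The equality of lengths gives $e(\boldsymbol zA;A)=e(\mathfrak n;A)$, the multiplicity of $A$ as an $R$-module. For a finitely generated module $W$ over the domain $R$ one has $e(\mathfrak n;W)=\operatorname{rank}_RW\cdot e(R)$, and $e(R)=1$.

(c) The depth of $A$ can be computed with respect to any $\mathfrak m$-primary ideal, such as $\mathfrak nA$; this gives the first claim. Also $\dim A=n$. By the Auslander--Buchsbaum formula $\operatorname{pd}_RW+\operatorname{depth}_RW=n$, valid for every nonzero finitely generated module $W$ over the regular local ring $R$, depth $n$ is equivalent to freeness.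
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:range}(2)]
If $A$ is Cohen--Macaulay, then $\boldsymbol z$ is a regular sequence, so \eqref{eq:regseq} gives $\mathfrak m=\boldsymbol zA$. Thus $\mathfrak m$ is generated by $\dim A$ elements and $A$ is regular. By Serre's criterion a normal local ring has depth at least $\min(2,\dim A)$, so it is Cohen--Macaulay if $\dim A\le2$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:range}(3), except for the last sentence]
A normal local ring is a domain. Let $k=A/\mathfrak m$. Cohen's structure theorem gives a coefficient field $k\subset A$ in the first case. In the second case it gives a coefficient ring $V\subset A$, a complete discrete valuation ring with uniformizer $p=z_1$ and residue field $k$. Let $R=k[[Z_1,\dots,Z_n]]$, respectively $R=V[[Z_2,\dots,Z_n]]$, and map $Z_i\mapsto z_i$. Then $\mathfrak nA=\boldsymbol zA$, and $A/\boldsymbol zA$ is finite-dimensional over $k$. As $R$ is complete and $A$ is $\mathfrak n$-adically separated, lifts of a $k$-basis of $A/\boldsymbol zA$ generate $A$ over $R$. The image of $R$ therefore has dimension $\dim A=n=\dim R$, and since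 $R$ is a domain the map $R\to A$ is injective. The stated equivalence is Lemma~\ref{lem:finite}(a).

Suppose that the equivalent conditions hold and that $e(\boldsymbol zA;A)\le2$. We show that $A=R$. By Lemma~\ref{lem:finite}(b), $\operatorname{rank}_RM\le1$, and $M\subset A$ is torsion-free. Assume $M\neq0$; then $M$ is isomorphic to a nonzero ideal $I$ of $R$. Normality of $A$ enters as follows: $A$ is the intersection of its localizations $A_{\mathfrak q}$ at height one primes $\mathfrak q$. The contraction $Q=\mathfrak q\cap R$ is nonzero by incomparability, and it has height at most $1$ by the going-down theorem, which applies because $A$ is a domain integral over the normal domain $R$. As $A_Q\subset A_{\mathfrak q}$, we get $A=\bigcap_{\operatorname{ht}Q=1}A_Q$ inside $A\otimes_R\operatorname{Frac}R$. This property passes to the direct summand $M$, so $I=\bigcap_{\operatorname{ht}Q=1}I_Q$; in other words, $M$ is reflexive. The regular local ring $R$ is a unique factorization domain, so each $Q$ is principal, $Q=\pi_QR$, and $I_Q=\pi_Q^{v_Q}R_Q$ with $v_Q=0$ for almost all $Q$. With $b=\prod_Q\pi_Q^{v_Q}$ we get $I=\bigcap_QbR_Q=bR$.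 So $M\cong R$, which contradicts the absence of free summands. Hence $M=0$ and $A=R$ is regular.
\end{proof}

\section{The smallest case: a plane cubic cut by a moving line}\label{sec:cubic}

By Section~\ref{sec:criterion}, the first place to look is $n=3$ and rank $3$, so $A=R\oplus M$ with $M$ of rank $2$. In Example~\ref{ex:real}, over $\mathbb R[x,y]$, the complement $i\cdot(x,y)$ of the base ring has two generators and the single relation $xa_1+ya_2=0$. The analog in dimension $3$ is a module with three generators and the relation $z_1a_1+z_2a_2+z_3a_3=0$. It has rank $2$, and it has projective dimension $1$, hence depth $2$, which is compatible with normality. The difficulty is to find a normal \emph{ring} with this additive structure. We obtain normality for free by taking global functions on a regular scheme, and we compute the module structure by cohomology.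

Let $\operatorname{char}k\ne3$, $R=k[[z_1,z_2,z_3]]$, and
\[
G=y_1^3+y_2^3+y_3^3,\qquad \sigma=z_1y_1+z_2y_2+z_3y_3,\qquad S=R[y_1,y_2,y_3]/(G).
\]
Let $C=\operatorname{Proj}S$, let $X\subset C$ be the subscheme $\sigma=0$, and let $A=H^0(X,\mathcal O_X)$. Over a point of $\operatorname{Spec}R$ other than the closed point, $\sigma=0$ is a line and the fiber of $X$ is its intersection with the cubic, of length $3$. Over the closed point $\sigma$ vanishes identically and the fiber is the whole cubic $C_0\subset\mathbb P^2_k$. Lemma~\ref{lem:normal}, whose hypotheses are checked in Section~\ref{sec:plane}, shows that $C$ and $X$ are regular and integral and that $A$ is a complete normal local domain, finite over $R$, whose maximal ideal consists of the functions that vanish on $C_0$. This is the only input from later sections and the only place where $\operatorname{char}k\neq3$ is used.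

\subsection*{The function field}
Let $F=\operatorname{Frac}R$. On the generic fiber $X_F$ the coordinate $y_2$ does not vanish: if $y_2=0$, then $y_3=-z_1y_1/z_3$ and $y_1^3(1-z_1^3/z_3^3)=0$, which forces $y_1=y_3=0$. With $u=y_1/y_2$ we have $y_3/y_2=-(z_1u+z_2)/z_3$, so
\[
A\otimes_RF=H^0(X_F,\mathcal O)=F[u]\big/\bigl(z_3^3(u^3+1)-(z_1u+z_2)^3\bigr).
\]
This is a domain of dimension $3$ over $F$, hence it is the field $\operatorname{Frac}A$. Being normal and finite over $R$, the ring $A$ is the integral closure of $R$ in this field, as stated after Theorem~\ref{thm:plane}.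

\subsection*{Cohomology of the cubic}
Let $U_i\subset C$ be the affine open set $y_i\ne0$. Any two of the $U_i$ cover $C$, since $G=0$ and the vanishing of two coordinates force the vanishing of the third. So $H^\bullet(C,\mathcal O(m))$ is the cohomology of the degree $m$ part of
\[
S_{y_1}\oplus S_{y_2}\longrightarrow S_{y_1y_2},\qquad(\alpha,\beta)\longmapsto\alpha-\beta .
\]
The ring $S$ is free over $R[y_1,y_2]$ on $1,y_3,y_3^2$. Hence the kernel is $S$, and the cokernel is free over $R$ on the monomials $y_3^c/(y_1^ay_2^b)$ with $a,b\ge1$ and $0\le c\le2$. This gives $H^0(C,\mathcal O)=R$ and $H^0(C,\mathcal O(-1))=0$, while $H^1(C,\mathcal O)$ and $H^1(C,\mathcal O(-1))$ are free on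
\[
\eta=\frac{y_3^2}{y_1y_2}\qquad\text{and}\qquad h_1=\frac{y_3^2}{y_1^2y_2},\quad h_2=\frac{y_3^2}{y_1y_2^2},\quad h_3=\frac{y_3}{y_1y_2}
\]
respectively. In cohomology $y_ih_j=\eta$ if $i=j$ and $y_ih_j=0$ otherwise. For $y_3h_1=-y_1/y_2-y_2^2/y_1^2$ and $y_3h_2=-y_1^2/y_2^2-y_2/y_1$ this uses $G=0$; the other four products with $i\ne j$ are monomials with only one of $y_1,y_2$ in the denominator. The sequence $0\to\mathcal O_C(-1)\xrightarrow{\sigma}\mathcal O_C\to\mathcal O_X\to0$ therefore gives an exact sequence
\[
0\to R\to A\xrightarrow{\ \delta\ } R^3\xrightarrow{(z_1,z_2,z_3)}R\to k\to0 .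
\]
So $A/R$ is the module $M$ of relations among $z_1,z_2,z_3$. By exactness of the Koszul complex, $M$ is generated by
\[
m_1=z_2h_3-z_3h_2,\qquad m_2=z_3h_1-z_1h_3,\qquad m_3=z_1h_2-z_2h_1,
\]
and the relations among these are the multiples of $z_1m_1+z_2m_2+z_3m_3=0$. This is the module we wanted.

\subsection*{Generators of $A$}
We lift $m_3=y_3^2(z_1y_1-z_2y_2)/(y_1^2y_2^2)$ to a function on $X$. In $S$,
\[
\sigma y_3^2(z_1y_1-z_2y_2)=y_3^2(z_1^2y_1^2-z_2^2y_2^2)-z_3(y_1^3+y_2^3)(z_1y_1-z_2y_2).
\]
Dividing by $y_1^2y_2^2$ and sorting the terms by denominator gives $\sigma m_3=\alpha-\beta$ with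
\[
\alpha=\frac{z_2z_3y_2^2-z_1z_3y_1y_2-z_2^2y_3^2}{y_1^2},\qquad
\beta=\frac{z_1z_3y_1^2-z_2z_3y_1y_2-z_1^2y_3^2}{y_2^2}.
\]
So $\alpha$ and $\beta$ glue on $X$ to an element $a_3\in A$ with $\delta(a_3)=m_3$. On $X$ we may substitute $z_3y_3=-(z_1y_1+z_2y_2)$ and $-y_3^3=y_1^3+y_2^3$, which gives
\[
y_1^2y_3\alpha=-y_2(z_2^2y_2^2-z_1^2y_1^2)+z_2^2(y_1^3+y_2^3)=y_1^2(z_1^2y_2+z_2^2y_1).
\]
Thus $a_3=(z_1^2y_2+z_2^2y_1)/y_3$. Let $\rho$ be the cyclic permutation $1\mapsto2\mapsto3\mapsto1$, acting on the indices of the $y_i$ and the $z_i$ together. It fixes $G$ and $\sigma$, so it acts on $A$ and on the cohomology of $C$ and commutes with $\delta$. It fixes $\eta$: on the cover $U_1,U_2,U_3$ the class $\eta$ is represented by the $\rho$-invariant cochain $c_{12}=y_3^2/(y_1y_2)$, $c_{23}=y_1^2/(y_2y_3)$, $c_{31}=y_2^2/(y_3y_1)$, which is a cocycle because its sum is $G/(y_1y_2y_3)$. The classes $h_j$ are determined by the products $y_ih_j$, so $\rho(h_j)=h_{\rho(j)}$ and $\rho(m_j)=m_{\rho(j)}$. Therefore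
\[
a_1=\frac{z_2^2y_3+z_3^2y_2}{y_1},\qquad a_2=\frac{z_3^2y_1+z_1^2y_3}{y_2},\qquad a_3=\frac{z_1^2y_2+z_2^2y_1}{y_3}
\]
lie in $A$ and $\delta(a_i)=m_i$. Expanding both sides gives the polynomial identity
\[
y_1y_2y_3\,(z_1a_1+z_2a_2+z_3a_3)=\sigma\cdot(z_2z_3y_1^2+z_1z_3y_2^2+z_1z_2y_3^2)-z_1z_2z_3\,G .
\]
Since $X$ is integral and contains $C_0$, on which $y_1y_2y_3\neq0$, we conclude that
\[
z_1a_1+z_2a_2+z_3a_3=0\quad\text{in }A.
\]
So $m_i\mapsto a_i$ defines a section of $\delta\colon A\to M$, and $A=R\oplus(Ra_1+Ra_2+Ra_3)\cong R\oplus M$.

\subsection*{The limit closure}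
The $a_i$ vanish on $C_0$, since $\alpha$ and $\beta$ have coefficients in $\mathfrak n^2$. Hence $\mathfrak m_A=\mathfrak n\oplus\sum Ra_i$, and \eqref{eq:relation} gives $\mathfrak m_A\subset(\boldsymbol zA)^{\lim}$. The projection $A\to R$ sends $1$ to $1$, so $1\notin(\boldsymbol zA)^{\lim}$ by Proposition~\ref{prop:criterion}. Thus $(\boldsymbol zA)^{\lim}=\mathfrak m_A$. Finally, $A$ has rank $3$ but needs four generators over $R$, because the only relation has coefficients in $\mathfrak n$. So $A$ is not free, and by Lemma~\ref{lem:finite}(c) it is not Cohen--Macaulay.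

In general there are no explicit generators. What survives is that $A/R$ is the kernel of a map $\sum z_i\varphi_i$ between free modules, that this kernel lies in $\mathfrak n$ times the ambient free module, and that the cokernel is supported in codimension at least $3$.

\section{Divisors in a family of curves}\label{sec:construction}

\subsection*{Two tools}
We recall cohomology and base change \cite[III.12.11]{Hartshorne} over the local base $\operatorname{Spec}R$, where the only open neighborhood of the closed point is the whole space. Let $C$ be projective over $R$ and let $\mathcal F$ be a coherent sheaf on $C$, flat over $R$. For a prime $Q$ with residue field $\kappa(Q)$ let $C_Q$ be the fiber and let $\theta^i_Q\colon H^i(C,\mathcal F)\otimes_R\kappa(Q)\to H^i(C_Q,\mathcal F|_{C_Q})$ be the natural map.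
\begin{enumerate}
\item[(BC1)] If $\theta^i_{\mathfrak n}$ is onto, then $\theta^i_Q$ is an isomorphism for all $Q$.
\item[(BC2)] If $\theta^i_{\mathfrak n}$ is onto, then $\theta^{i-1}_{\mathfrak n}$ is onto if and only if $H^i(C,\mathcal F)$ is free.
\end{enumerate}
Suppose the closed fiber $C_0$ is a curve. Then $H^2(C_0,\mathcal F|_{C_0})=0$, so (BC1) and Nakayama's lemma give $H^2(C,\mathcal F)=0$, and (BC2) and (BC1) show that $\theta^1_Q$ is an isomorphism for all $Q$.

Next let $C_0$ be a smooth projective curve over $k$ with $H^0(C_0,\mathcal O)=k$, genus $g=h^1(C_0,\mathcal O)$ and canonical sheaf $\omega$. It is connected and regular, hence integral. An invertible sheaf $\mathcal F$ satisfies $h^0(\mathcal F)-h^1(\mathcal F)=\deg\mathcal F+1-g$ (Riemann--Roch) and has no nonzero sections if $\deg\mathcal F<0$. Serre duality says that multiplication followed by the trace $H^1(C_0,\omega)\cong k$ is a perfect pairing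
\[
\langle\ ,\ \rangle\colon H^1(C_0,\mathcal F)\times H^0(C_0,\omega\otimes\mathcal F^{-1})\to k .
\]

\subsection*{The construction}
Let $3\le r\le n$. Let $C\to\operatorname{Spec}R$ be a smooth projective morphism of relative dimension $1$ whose closed fiber $C_0$ satisfies $H^0(C_0,\mathcal O)=k$, with $g$ and $\omega$ as above. Let $L$ be an invertible sheaf on $C$ such that $L_0=L|_{C_0}$ has degree $d\ge2$, and let $s_1,\dots,s_r\in H^0(C,L)$ have restrictions $\bar s_i=s_i|_{C_0}$ that satisfy:
\begin{enumerate}
\item[(D1)] $\bar s_1,\dots,\bar s_r$ are linearly independent over $k$ and have no common zero on $C_0$;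
\item[(D2)] the map $\bigoplus_{i=1}^rH^0(C_0,\omega)\xrightarrow{(\bar s_1,\dots,\bar s_r)}H^0(C_0,\omega\otimes L_0)$ is onto.
\end{enumerate}
Let $\sigma=\sum_{i=1}^rz_is_i\in H^0(C,L)$, let $X\subset C$ be the zero scheme of $\sigma$, and put $A=H^0(X,\mathcal O_X)$ and $D=H^1(X,\mathcal O_X)$.

\begin{theorem}\label{thm:construction}
The ring $A$ is a complete normal local domain of dimension $n$, finite over $R$ of rank $d$, with residue field $k$. It is not Cohen--Macaulay, $e(A)=e(\boldsymbol zA;A)=d$, and $(\boldsymbol zA)^{\lim}=\mathfrak m_A$. Moreover $\operatorname{depth}A=2+\operatorname{depth}_RD$.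
\end{theorem}

The proof occupies the rest of this section.

\subsection*{Normality}
The point of the shape $\sum z_is_i$ is that it vanishes on the whole closed fiber, but only to first order.

\begin{lemma}\label{lem:normal}
The schemes $C$ and $X$ are regular and integral, $\sigma\ne0$, and $C_0\subset X$ is the closed subscheme with ideal sheaf $\mathfrak n\mathcal O_X$. The ring $A$ is a complete normal local domain, finite over $R$, with residue field $k$, and $\mathfrak m_A$ is the kernel of the restriction map $A\to H^0(C_0,\mathcal O)=k$.
\end{lemma}

\begin{proof}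
The ideal sheaf $\sigma L^{-1}$ of $X$ lies in $\mathfrak n\mathcal O_C$, so $X\times_Rk=C_0$ as schemes. Let $P$ be a closed point of $C_0$. The ring $\mathcal O_{C,P}$ is flat over $R$ with closed fiber the discrete valuation ring $\mathcal O_{C_0,P}$, so it has dimension $n+1$. Its maximal ideal $\mathfrak m_P$ is generated by $z_1,\dots,z_n$ and a lift $t$ of a uniformizer. Hence $\mathcal O_{C,P}$ is regular and $z_1,\dots,z_n,t$ form a basis of $\mathfrak m_P/\mathfrak m_P^2$. Trivialize $L$ near $P$ and write $\sigma=\sum_{i\le r}z_ib_i$ with $b_i\in\mathcal O_{C,P}$. The $\bar s_i$ have no common zero, so some $b_i$ is a unit and $\sigma\in\mathfrak m_P\setminus\mathfrak m_P^2$. Thus $\sigma\neq0$ and $\mathcal O_{X,P}=\mathcal O_{C,P}/(\sigma)$ is regular of dimension $n$.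

Proper morphisms are closed, so all closed points of $C$ and of $X$ lie in $C_0$. Every point specializes to a closed point, and localizations of regular local rings are regular, so $C$ and $X$ are regular. Each connected component of $C$ or $X$ contains a closed point and so meets the connected set $C_0$. Hence $C$ and $X$ are connected and regular, so integral.

The ring $A$ is finite over $R$ because $X$ is proper over $R$. Inside the function field $K(X)$ we have $A=\bigcap_{P\in X}\mathcal O_{X,P}$, an intersection of rings integrally closed in $K(X)$, so $A$ is a normal domain. A finite algebra over a complete local ring is a product of complete local rings, and a domain has only one factor. The restriction $A\to H^0(C_0,\mathcal O)=k$ is a ring map that is onto already on the image of $R$, so its kernel is the maximal ideal.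
\end{proof}

\subsection*{The module structure of $A$}
The scheme $X$ is not flat over $R$, so base change does not apply to it. It does apply to $\mathcal O_C$ and $L^{-1}$, and these resolve $\mathcal O_X$: as $C$ is integral and $\sigma\ne0$, the sequence
\begin{equation}\label{eq:sheaves}
0\to L^{-1}\xrightarrow{\ \sigma\ }\mathcal O_C\to\mathcal O_X\to0
\end{equation}
is exact.

\begin{lemma}\label{lem:sequence}
Put $N=d+g-1$. Then $H^1(C,L^{-1})\cong R^N$ and $H^1(C,\mathcal O_C)\cong R^g$, and there is an exact sequence
\begin{equation}\label{eq:main}
0\to R\to A\xrightarrow{\ \delta\ } R^N\xrightarrow{\ \Phi\ }R^g\to D\to0,\qquad \Phi=\sum_{i\le r}z_i\varphi_i,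
\end{equation}
where $\varphi_i\colon H^1(C,L^{-1})\to H^1(C,\mathcal O_C)$ is multiplication by $s_i$. Also $H^0(C_Q,\mathcal O)=\kappa(Q)$ for every prime $Q$.
\end{lemma}

\begin{proof}
Invertible sheaves on $C$ are flat over $R$, so for them $H^2=0$ and all $\theta^1_Q$ are isomorphisms. For $L^{-1}$: since $\deg L_0^{-1}<0$ we have $H^0(C_0,L_0^{-1})=0$, so $\theta^0_{\mathfrak n}$ is onto. Then $H^0(C,L^{-1})=0$ by (BC1) and Nakayama's lemma, and $H^1(C,L^{-1})$ is free by (BC2), of rank $h^1(L_0^{-1})=d+g-1$. For $\mathcal O_C$: the map $\theta^0_{\mathfrak n}$ is onto because $1\mapsto1$ and $H^0(C_0,\mathcal O)=k$. So $H^1(C,\mathcal O_C)$ is free of rank $g$. By (BC2) with $i=0$, where $\theta^{-1}_{\mathfrak n}$ is a map between zero modules, $H^0(C,\mathcal O_C)$ is free; it has rank $1$ and is generated by $1$ by Nakayama's lemma, so it equals $R$. By (BC1), $H^0(C_Q,\mathcal O)=\kappa(Q)$. The long exact sequence of \eqref{eq:sheaves} is \eqref{eq:main}.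
\end{proof}

In particular $R\subset A$ and $\dim A=n$. Put $M=\ker\Phi\cong A/R$. We need the extension $0\to R\to A\to M\to0$ to split. This does not follow from the module $M$ alone: in Section~\ref{sec:cubic}, $\operatorname{Ext}^1_R(M,R)\cong\operatorname{Ext}^3_R(k,R)\neq0$. The splitting comes from the freeness of the two $H^1$ modules.

\begin{lemma}\label{lem:split}
Let $0\to P\xrightarrow{\iota}P'\xrightarrow{\pi} P''\to0$ be an exact sequence of cochain complexes of $R$-modules such that $H^1(P)$ and $H^1(P')$ are free. Then the connecting map $\delta\colon H^0(P'')\to\ker\bigl(H^1(P)\to H^1(P')\bigr)$ has an $R$-linear section. In particular $A\cong R\oplus M$ as $R$-modules.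
\end{lemma}

\begin{proof}
Write $\partial$ for the differentials and $Z^1$, $B^1$ for cocycles and coboundaries. As $H^1(P)$ is free, there is a linear choice of representatives $\lambda\colon H^1(P)\to Z^1(P)$. As $H^1(P')$ is free, the inclusion $B^1(P')\subset Z^1(P')$ has a retraction $\mu$. As $H^1(P)$ is free, the map $\mu\iota\lambda\colon H^1(P)\to B^1(P')$ lifts through the surjection $\partial\colon P'^0\to B^1(P')$ to a map $\tau\colon H^1(P)\to P'^0$. Let $h\in H^1(P)$ map to zero in $H^1(P')$. Then $\iota\lambda(h)$ is a coboundary, so $\partial\tau(h)=\mu\iota\lambda(h)=\iota\lambda(h)$. Hence $\pi\tau(h)$ is a cocycle, and by the definition of the connecting map $\delta[\pi\tau(h)]=[\lambda(h)]=h$. So $h\mapsto[\pi\tau(h)]$ is a section.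

Apply this to the \v{C}ech complexes of the quasi-coherent sheaves in \eqref{eq:sheaves} for a finite affine open cover of the separated scheme $C$. They form an exact sequence of complexes and compute cohomology, and Lemma~\ref{lem:sequence} gives the freeness.
\end{proof}

\subsection*{The support of $D$}
It remains to exclude free summands of $M$, that is, to control all maps $M\to R$. The maps that extend to $R^N$ are easy to control. The obstruction to extending lies in $\operatorname{Ext}^2_R(D,R)$, and it vanishes when the support of $D$ is small.

\begin{lemma}\label{lem:support}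
Let $Q$ be a prime of $R$ that does not contain $(z_1,\dots,z_r)$. Then the fiber $X_Q$ is finite or empty, and $D_Q=0$. Consequently $\operatorname{rank}_RM=d-1$, $\operatorname{rank}_RA=d$, and $\operatorname{Ext}^2_R(D,R)=0$.
\end{lemma}

\begin{proof}
We first show $\sigma|_{C_Q}\ne0$, by carrying the linear independence in (D1) from the closed fiber to $C_Q$. Let $R'=R/Q$, a local domain with maximal ideal $\mathfrak n'$, let $L'$ be the pullback of $L$ to $C'=C\times_RR'$, and let $I'\subset R'$ be the ideal generated by the images $z_i'$ of $z_1,\dots,z_r$. Then $I'\ne0$. Suppose $\sigma|_{C_Q}=0$. Since $L'$ is flat over the domain $R'$, the module $H^0(C',L')$ is torsion-free and embeds in its localization $H^0(C_Q,L|_{C_Q})$. So $\sum z_i's_i=0$ on $C'$. By flatness again, $I'\otimes_{R'}L'\to L'$ is injective, so $\sum z_i'\otimes s_i=0$ as a section of $I'\otimes_{R'}L'$. Reducing modulo $\mathfrak n'$ gives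
\[
\sum_{i\le r}\bar z_i'\otimes\bar s_i=0\quad\text{in }\ (I'/\mathfrak n'I')\otimes_kH^0(C_0,L_0).
\]
The $\bar s_i$ are independent, so all $\bar z'_i$ vanish. They span $I'/\mathfrak n'I'$, so $I'=0$ by Nakayama's lemma, a contradiction.

The fiber $C_Q$ is a smooth curve over $\kappa(Q)$. It is connected because $H^0(C_Q,\mathcal O)=\kappa(Q)$ (or by \cite[III.11.3]{Hartshorne}, as $H^0(C,\mathcal O_C)=R$). So $C_Q$ is integral, the zero scheme $X_Q$ of $\sigma|_{C_Q}$ is finite or empty, and $0\to L^{-1}|_{C_Q}\to\mathcal O_{C_Q}\to\mathcal O_{X_Q}\to0$ is exact. Tensor products preserve cokernels and the maps $\theta^1_Q$ are isomorphisms, so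
\[
D\otimes_R\kappa(Q)=\operatorname{coker}\bigl(H^1(C_Q,L^{-1}|_{C_Q})\to H^1(C_Q,\mathcal O)\bigr)=H^1(X_Q,\mathcal O)=0 .
\]
Hence $D_Q=0$ by Nakayama's lemma.

The case $Q=0$ shows that $D$ is torsion, so \eqref{eq:main} gives $\operatorname{rank}M=N-g=d-1$ and $\operatorname{rank}A=d$. Since $\operatorname{Supp}D\subset V(z_1,\dots,z_r)$, some powers $z_1^t,\dots,z_r^t$ annihilate $D$. They form a regular sequence in $R$ of length $r$, so $\operatorname{Ext}^i_R(D,R)=0$ for $i<r$, and $r\ge3$.
\end{proof}

\begin{lemma}\label{lem:nofree}
Every $R$-linear map $M\to R$ has image in $\mathfrak n$. So $M$ has no nonzero free direct summand.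
\end{lemma}

\begin{proof}
First we show $M\subset\mathfrak nR^N$; condition (D2) is the Serre dual of what is needed. Let $h\in M$, so $\sum_{i\le r}z_i\varphi_i(h)=0$ in $R^g$. The classes of $z_1,\dots,z_r$ in $\mathfrak n/\mathfrak n^2$ are linearly independent, so in each coordinate of $R^g$ the coefficients of the $z_i$ lie in $\mathfrak n$; that is, $\varphi_i(h)\in\mathfrak nR^g$ for all $i$. Let $\bar h$ be the image of $h$ in $R^N\otimes k=H^1(C_0,L_0^{-1})$. Then $\bar s_i\bar h=0$ in $R^g\otimes k=H^1(C_0,\mathcal O)$, and so
\[
\langle\bar h,\bar s_i\xi\rangle=\langle\bar s_i\bar h,\xi\rangle=0\qquad\text{for all }\xi\in H^0(C_0,\omega)\text{ and }i\le r .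
\]
By (D2) the sections $\bar s_i\xi$ span $H^0(C_0,\omega\otimes L_0)$, and the pairing is perfect, so $\bar h=0$.

Now let $B=\operatorname{im}\Phi$. From $0\to B\to R^g\to D\to0$ and Lemma~\ref{lem:support} we get $\operatorname{Ext}^1_R(B,R)\cong\operatorname{Ext}^2_R(D,R)=0$. From $0\to M\to R^N\to B\to0$ it follows that every map $M\to R$ extends to a map $R^N\to R$, and such a map sends $\mathfrak nR^N$ into $\mathfrak n$.
\end{proof}

\subsection*{End of the proof of Theorem~\ref{thm:construction}}
\emph{Limit closure.} By Lemmas~\ref{lem:split} and~\ref{lem:nofree}, $A\cong R\oplus M$ with $M$ having no nonzero free summand. Lemma~\ref{lem:finite}(a) gives $(\boldsymbol zA)^{\lim}=\mathfrak m_A$.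

\emph{Depth.} The module $M$ has rank $d-1\ge1$ and no nonzero free summand, so it is not free. Direct summands of finitely generated free modules over a local ring are free. Hence $A$ is not free, so not Cohen--Macaulay by Lemma~\ref{lem:finite}(c); and $D\ne0$, since otherwise $\Phi$ would be a split surjection with free kernel. We have $\operatorname{depth}D\le\dim D\le n-r\le n-3$, so $\operatorname{pd}_RD\ge3$. Passing to the kernel of a surjection from a free module lowers a positive projective dimension by one. By \eqref{eq:main}, $\operatorname{pd}_RM=\operatorname{pd}_RD-2$, so $\operatorname{depth}M=\operatorname{depth}D+2\le n-1$. Therefore $\operatorname{depth}A=\min(n,\operatorname{depth}M)=\operatorname{depth}D+2$.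

\emph{Multiplicity.} Lemma~\ref{lem:finite}(b) gives $e(\boldsymbol zA;A)=d$. An $\mathfrak m_A$-primary ideal and its integral closure have the same multiplicity, so it suffices to show that every $a\in\mathfrak m_A$ is integral over $\boldsymbol zA$. The idea is that $a$ lies in $\boldsymbol z\mathcal O_X$ locally on $X$, and that valuations cannot distinguish $X$ from $\operatorname{Spec}A$. By \cite[Prop.~6.8.2]{HS}, the integral closure of an ideal $I$ of a domain $A$ is the set of $a\in A$ such that $a\in IW$ for every valuation ring $W$ of $\operatorname{Frac}A$ that contains $A$.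

First, $\operatorname{Frac}A=K(X)$. Let $F=\operatorname{Frac}R$. Since $R\subset A$, the generic point of the integral scheme $X$ lies in the generic fiber $X_F$, which is therefore integral with function field $K(X)$. It is finite over $F$ by Lemma~\ref{lem:support} with $Q=0$, so $X_F=\operatorname{Spec}K(X)$, and flat base change gives $A\otimes_RF=K(X)$.

Let $W$ be a valuation ring of $K(X)$ that contains $A$. By the valuative criterion of properness, $\operatorname{Spec}K(X)\to X$ extends to an $R$-morphism $\operatorname{Spec}W\to X$. If $P\in X$ is the image of the closed point, then $\mathcal O_{X,P}\subset W$ inside $K(X)$. By Lemma~\ref{lem:normal}, $a$ restricts to zero on $C_0$, so it is a section of $\mathfrak n\mathcal O_X$. Thus $a\in\mathfrak n\mathcal O_{X,P}\subset\mathfrak nW=\boldsymbol zW$. Hence $a$ is integral over $\boldsymbol zA$ and $e(A)=d$. \qed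

\section{Plane curves and curves of genus one}\label{sec:families}

\subsection{Proof of Theorem~\ref{thm:plane}}\label{sec:plane}
Let $C=\operatorname{Proj}R[y_1,y_2,y_3]/(G)$, $L=\mathcal O_C(1)$, $r=3$ and $s_i=y_i$. Then the zero scheme of $\sigma$ is the scheme $X$ of the theorem, and we check the hypotheses of Theorem~\ref{thm:construction}.

\emph{$C_0$ is smooth.} We look for common zeros of $G$ and its partial derivatives over $\bar k$. If $\operatorname{char}k\nmid d$, the derivatives $dy_i^{d-1}$ vanish together only at $y=0$. If $\operatorname{char}k\mid d$, the Fermat form has all derivatives zero, which is why a second form is needed. For it, $\partial G/\partial y_3=y_2^{d-1}+dy_3^{d-1}=y_2^{d-1}$ forces $y_2=0$. Then $\partial G/\partial y_2=y_1^{d-1}+(d-1)y_2^{d-2}y_3$ equals $y_1^{d-1}$, as $d\ge3$, and forces $y_1=0$. Then $G=y_3^d$ forces $y_3=0$.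

\emph{$C$ is smooth over $R$.} Both forms are monic in $y_3$, so $R[y_1,y_2,y_3]/(G)$ is free over $R[y_1,y_2]$ and $C$ is flat over $R$. A flat morphism of finite type is smooth at the points of a smooth fiber, so $C\to\operatorname{Spec}R$ is smooth along $C_0$. The non-smooth locus is closed and contains no closed point of $C$, since these lie in $C_0$. So it is empty.

\emph{Conditions \textup{(D1)} and \textup{(D2)}.} Let $k[y]_m$ denote the forms of degree $m$. The sequence $0\to\mathcal O_{\mathbb P^2}(m-d)\to\mathcal O_{\mathbb P^2}(m)\to\mathcal O_{C_0}(m)\to0$ and the vanishing of $H^1(\mathbb P^2_k,\mathcal O(j))$ for all $j$ show that $k[y]_m\to H^0(C_0,\mathcal O(m))$ is onto for all $m\ge0$, and bijective for $m<d$. With $m=0$ we get $H^0(C_0,\mathcal O)=k$, and with $m=1$ the independence of $y_1,y_2,y_3$, which have no common zero. The degree of $L_0$ is $d$. By adjunction $\omega=\mathcal O_{C_0}(d-3)$, so $\omega\otimes L_0=\mathcal O_{C_0}(d-2)$, and (D2) holds because $k[y]_1\cdot k[y]_{d-3}=k[y]_{d-2}$ for $d\ge3$.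

Theorem~\ref{thm:construction} now gives Theorem~\ref{thm:plane}. It also gives $e(\boldsymbol zA;A)=d$, which proves the last sentence of Theorem~\ref{thm:range}(3). \qed

\subsection{Proof of Theorem~\ref{thm:range}(1)}\label{sec:elliptic}
To prescribe the depth we need to know $D$ exactly. This is easiest when $g=1$, so that $\Phi$ is a single row, and when the $\bar s_i$ form a basis of $H^0(C_0,L_0)$. We therefore need invertible sheaves of every degree on a family of genus one curves, and we get them from a section.

Let $C\subset\mathbb P^2_R$ be the cubic of Section~\ref{sec:plane}. Then $\omega\cong\mathcal O_{C_0}$ and $g=h^0(\omega)=1$. The point $(1:-1:0)$ if $\operatorname{char}k\ne3$, and the point $(1:0:0)$ if $\operatorname{char}k=3$, satisfies $G=0$ over $R$ and defines a section of $C\to\operatorname{Spec}R$. Let $O\cong\operatorname{Spec}R$ be its image, with closed point $O_0\in C_0$. The kernel of $\mathcal O_{C,O_0}\to R$ is a height one prime of a regular local ring, hence principal, generated by some $f\ne0$. Every point of $O$ specializes to $O_0$, so $O$ is a Cartier divisor. Also $\mathcal O_{C_0,O_0}/(f)=R\otimes_Rk=k$,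 so $f$ restricts to a uniformizer and $\mathcal O_C(O)|_{C_0}=\mathcal O_{C_0}(O_0)$ has degree $1$.

Let $3\le d\le n$ and $L=\mathcal O_C(dO)$, so $\deg L_0=d$. On $C_0$ an invertible sheaf $\mathcal F$ of positive degree has $h^1(\mathcal F)=h^0(\mathcal F^{-1})=0$, so $h^0(\mathcal F)=\deg\mathcal F$. In particular $h^1(L_0)=0$, so $H^1(C,L)=0$ and, by (BC2), $H^0(C,L)\to H^0(C_0,L_0)$ is onto. Let $r=d$ and let $s_1,\dots,s_d$ lift a basis of $H^0(C_0,L_0)$.

For (D1), let $P\in C_0$ be a closed point whose residue field has degree $c$ over $k$. The sections of $L_0$ that vanish at $P$ form the space $H^0(C_0,L_0(-P))$, and $\deg L_0(-P)=d-c$. Its dimension is $d-c$ if $c<d$. It is at most $1$ if $c=d$, since a degree zero sheaf with a nonzero section is trivial. It is $0$ if $c>d$. In each case it is less than $d$, so some $\bar s_i$ does not vanish at $P$. For (D2), $\omega\cong\mathcal O_{C_0}$ turns the map into $k^d\to H^0(C_0,L_0)$, which is onto. So Theorem~\ref{thm:construction} applies.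

Here $N=d$ and $\varphi_i\in\operatorname{Hom}_R(R^d,R)$. Modulo $\mathfrak n$, and up to a fixed identification $H^1(C_0,\mathcal O)\cong H^1(C_0,\omega)\cong k$, the map $\varphi_i$ is the linear form $\langle\,\cdot\,,\bar s_i\rangle$ on $H^1(C_0,L_0^{-1})$. By Serre duality these forms are a basis of the dual space, so by Nakayama's lemma $\varphi_1,\dots,\varphi_d$ are a basis of $\operatorname{Hom}_R(R^d,R)$. In the dual basis of $R^d$ we have $\Phi=(z_1,\dots,z_d)$. Thus $D=R/(z_1,\dots,z_d)$ is a regular local ring of dimension $n-d$, and $\operatorname{depth}A=n-d+2$. \qed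

\begin{remark}[The hypotheses of Theorem~\ref{thm:construction}]
If all $\bar s_i$ vanish at a point $P$, then $\sigma\in\mathfrak m_P^2$ and $X$ is not regular at $P$, so the proof of normality in Lemma~\ref{lem:normal} breaks down. Condition (D2) forces $g\ge1$: for $g=0$ the source of the map is zero while $h^0(\omega\otimes L_0)=h^1(L_0^{-1})=d-1>0$, and in that case \eqref{eq:main} makes $M=R^{d-1}$ free. The bound $r\ge3$ is needed as well. Take $d=r=2$ in Section~\ref{sec:elliptic}; the verification of (D1) and (D2) and the formula $\Phi=(z_1,z_2)$ hold without change. Then $M=R\cdot(z_2,-z_1)$ lies in $\mathfrak nR^2$ but is free: the isomorphism $M\to R$ does not extend to $R^2$, and $A\cong R^2$ is Cohen--Macaulay.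
\end{remark}

\begin{thebibliography}{9}

\bibitem{Hartshorne}
Hartshorne, \emph{Algebraic Geometry}.

\bibitem{HS}
Huneke and Swanson, \emph{Integral Closure of Ideals, Rings, and Modules}.

\bibitem{MSW}
Linquan Ma, Anurag K. Singh, Uli Walther, \emph{Koszul and local cohomology, and a question of Dutta}, arXiv:2001.11620 (2020).

\end{thebibliography}
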